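# Strong products of graphs with small game coloring number

## The guess "bounded times bounded is bounded"

Suppose that Alice plays well on $G_1$ and on $G_2$, in the sense that a certain two-player marking game has small value on both. How many colors does she need to win a coloring game on the strong product $G_1\boxtimes G_2$? The first guess is that a constant number is enough. For the ordinary chromatic number this is what happens: if $f_1,f_2$ are proper colorings of $G_1,G_2$, then $(u,v)\mapsto(f_1(u),f_2(v))$ is a proper coloring of $G_1\boxtimes G_2$, so $\chi(G_1\boxtimes G_2)\le\chi(G_1)\chi(G_2)$. We shall test the guess, see it survive longer than its most obvious proof, and then see it fail.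

All graphs are finite and simple. We write $N[v]$ for the closed neighborhood of $v$, that is, $v$ together with its neighbors. A vertex *sees* a color if the color appears on one of its neighbors.

**Definition (graph coloring game).** Alice and Bob play on $G$ with a fixed color set $S$. Alice moves first and they alternate. A move picks an uncolored vertex $v$ and gives it a color of $S$ that $v$ does not see, so the partial coloring stays proper. Alice wins if every vertex eventually gets colored. Bob wins if at some point some uncolored vertex sees all colors of $S$. The game chromatic number $\chi_g(G)$ is the minimum $k$ such that Alice has a winning strategy with $|S|=k$.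

**Definition (graph marking game).** Alice and Bob alternate, Alice first. A move marks an unmarked vertex, until all vertices are marked. The score of a vertex $v$ is the number of neighbors of $v$ already marked when $v$ is marked. The score of the play is the maximum vertex score plus one. Alice minimizes and Bob maximizes this number. The game coloring number $\mathrm{col}_g(G)$ is the score under optimal play.

**Definition (strong product).** $G_1\boxtimes G_2$ has vertex set $V(G_1)\times V(G_2)$. Distinct vertices $(u,v)$ and $(u',v')$ are adjacent if and only if $u=u'$ and $vv'\in E(G_2)$, or $v=v'$ and $uu'\in E(G_1)$, or $uu'\in E(G_1)$ and $vv'\in E(G_2)$.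

The product is easiest to use in the form
$$N[(u,v)]=N[u]\times N[v].\tag{1}$$

*Example for the games.* Take the path $abcd$ on four vertices. With two colors Bob wins: if Alice colors $a$, he puts the other color on $c$, and $b$ sees both colors. If she colors $b$, he puts the other color on $d$, and $c$ sees both. The remaining openings are symmetric. With one color Bob wins, and with three Alice wins because degrees are at most $2$. So $\chi_g(P_4)=3$. The same replies (mark $c$, respectively $d$) give an unmarked vertex with two marked neighbors, so $\mathrm{col}_g(P_4)=3$ as well.

*Example for the product.* $K_2\boxtimes K_2=K_4$. The product $P_3\boxtimes P_3$ is the graph of king moves on a $3\times3$ board.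

The marking game matters because of a standard comparison.

**Lemma 1.** $\chi_g(G)\le\mathrm{col}_g(G)$.

*Proof.* Let $\mathrm{col}_g(G)=s+1$, and let Alice play the coloring game with $s+1$ colors, choosing vertices by an optimal marking strategy and any legal color. Every play of vertices is a play of the marking game, so each vertex scores at most $s$. The number of marked neighbors of an unmarked vertex only grows, so at any time an uncolored vertex has at most $s$ colored neighbors and does not see all $s+1$ colors. $\square$

The problem comes from Peter Bradshaw, "Graph colorings with restricted bicolored subgraphs: II. The graph coloring game", arXiv:2008.13275 (2020). Is it true that for every integer $c$ there is a constant $C(c)$ such that $\chi_g(G_1\boxtimes G_2)\le C(c)$ whenever $\mathrm{col}_g(G_1),\mathrm{col}_g(G_2)\le c$?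

## Complete graphs, bounded degree, and two stars

*A trivial factor.* $G\boxtimes K_1=G$, and Lemma 1 gives $\chi_g(G\boxtimes K_1)\le\mathrm{col}_g(G)$.

*Complete graphs.* The last marked vertex of $K_m$ has $m-1$ marked neighbors, so $\mathrm{col}_g(K_m)=m$. Since $K_a\boxtimes K_b=K_{ab}$, we get $\chi_g(K_a\boxtimes K_b)=ab\le c^2$ when $a,b\le c$.

*Bounded degree.* With more colors than the maximum degree no vertex can see all of them. By (1), the maximum degree of the product is $(\Delta_1+1)(\Delta_2+1)-1$, so $\chi_g(G_1\boxtimes G_2)\le(\Delta_1+1)(\Delta_2+1)$. A counterexample needs unbounded degrees.

*Two stars.* The star $K_{1,m}$ has $\mathrm{col}_g\le2$: Alice marks the center first, and afterwards each leaf scores $1$. The product of two stars, which will be studied closely, looks like this. Let the centers be $o,o'$ and the leaves $p_1,\dots,p_a$ and $p'_1,\dots,p'_b$. Write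
$$O=(o,o'),\quad A_i=(p_i,o'),\quad B_j=(o,p'_j),\quad C_{ij}=(p_i,p'_j).$$
By (1), $O$ is adjacent to everything, every $A_i$ is adjacent to every $B_j$, $C_{ij}$ is adjacent to $O$, $A_i$ and $B_j$, and there are no other edges. (For $a=b=2$ this is the $3\times3$ king board: $O$ is the middle square, the $A$'s are left and right, the $B$'s are up and down, the $C$'s are the corners.)

Here the sensible first proof of the guess breaks down. One would like to bound $\mathrm{col}_g(G_1\boxtimes G_2)$ and apply Lemma 1. But in $K_{1,m}\boxtimes K_{1,m}$ the vertices $A_i$ and $B_j$ form a $K_{m,m}$. However the game goes, the last marked vertex among all $A_i$ and $B_j$ has $m$ marked neighbors. So $\mathrm{col}_g(K_{1,m}\boxtimes K_{1,m})\ge m+1$, and the marking game gives no bound, even though both factors have $\mathrm{col}_g\le2$. A proof for stars must have Alice *reuse* colors. She can do this, and so the guess is right for $c=2$. It is wrong for $c=3$.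

For $M\ge2$ let $T_M$ be the tree with root $r$, children $x_1,\dots,x_M$ of $r$, and children $y_{i,1},\dots,y_{i,M}$ of each $x_i$.

**Theorem 1.** $\mathrm{col}_g(T_M)\le3$ for all $M\ge2$. If $k\ge1$ and $M\ge(12k+6)^k+1$, then $\chi_g(T_M\boxtimes T_M)>k$. Hence no constant $C(c)$ exists for any $c\ge3$. Quantitatively, with $n=|V(T_M)|$, $\chi_g(T_M\boxtimes T_M)=\Omega(\log n/\log\log n)$.

**Theorem 2.** $\mathrm{col}_g(G)\le2$ if and only if every component of $G$ is a star $K_{1,s}$, $s\ge0$. If $\mathrm{col}_g(G_1),\mathrm{col}_g(G_2)\le2$, then $\chi_g(G_1\boxtimes G_2)\le10$.

So $C(c)$ exists if and only if $c\le2$, and the answer to the question is no. The graphs $T_M\boxtimes T_M$ have ordinary chromatic number at most $4$, so the game is really what makes them hard.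

We begin with the half in which the guess is right.

## Graphs with $\mathrm{col}_g\le2$ are star forests

**Step 1: star forests have $\mathrm{col}_g\le2$.** This step gives Alice a strategy in which all scores are at most $1$. Fix a center in each component (either vertex of a $K_2$, the only vertex of a $K_1$). Alice maintains, after each of her moves: *every star with an unmarked center is wholly unmarked.* Her first move marks a center, which is fine. Now Bob moves.

- If Bob marks a leaf of a star whose center is unmarked, Alice marks that center. By the invariant this leaf is its only marked neighbor, so the center scores $1$.
- Otherwise the invariant still holds after Bob's move. Alice marks an unmarked center (score $0$) or, if there is none, any leaf.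

A center marked by Bob scores $0$ by the invariant, and a leaf scores at most $1$ because it has one neighbor. All scores are at most $1$.

**Step 2: a component that is not a star contains a triangle or a $P_4$.** This isolates the two small subgraphs that Bob will use; they need not be induced. Let a connected graph contain neither. It has no cycle, since a cycle of length at least $4$ contains a path on four vertices. So it is a tree. If it has at most two vertices, it is a star. Otherwise it contains a path $u\,c\,v$. Suppose some vertex is not in $N[c]$. Then by connectedness some $w$ is at distance $2$ from $c$, say along $c\,m\,w$. One of $u,v$ differs from $m$, say $u\ne m$; also $u\ne w$ because $u$ is adjacent to $c$. Then $u\,c\,m\,w$ is a path on four vertices, a contradiction. So $c$ is adjacent to all other vertices, and since there are no cycles the tree is a star with center $c$.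

**Step 3: if some component is not a star, then $\mathrm{col}_g(G)\ge3$.** We show that Bob can create an unmarked vertex with two marked neighbors. That vertex eventually scores at least $2$, which makes the score of the play at least $3$.

Let Alice first mark $z$. If there is a path $z\,m\,y$ with $y\ne z$, Bob marks $y$, and $m$ has two marked neighbors. Otherwise every neighbor of $z$ has degree $1$, so the component of $z$ is a star. The triangle or path from Step 2 then lies in another component, which is wholly unmarked.

- *Triangle $abc$.* Bob marks $a$. If Alice marks $b$ or $c$, the remaining vertex has two marked neighbors. Otherwise Bob marks $b$, and $c$ has two marked neighbors.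
- *Path $abcd$.* Bob marks $a$. If Alice marks $c$, then $b$ has marked neighbors $a,c$. If Alice marks $b$, Bob marks $d$, and $c$ has marked neighbors $b,d$. Otherwise Bob marks $c$, and $b$ has marked neighbors $a,c$.

This proves the first sentence of Theorem 2.

## Ten colors for a product of star forests

Let $G_1,G_2$ be star forests. Each component of $G_1\boxtimes G_2$ is a product $K_{1,a}\boxtimes K_{1,b}$ with $a,b\ge0$, and we use the names $O,A_i,B_j,C_{ij}$ in each. There are ten colors.

The vertices $C_{ij}$ are never in danger, since they have only three neighbors. The danger lies at $O$ and at the $A_i$ and $B_j$. If Alice takes care of $O$ early, she can try to reserve a color for the $A$-side: once it appears on some $A_i$, it can never appear on $O$ or on any $B_j$. One reserved color is fragile, because Bob can put it on some $C_{ij}$ and take it away from $A_i$. So Alice reserves *two* colors for each side: when Bob removes one of them from $A_i$, she immediately colors $A_i$ with the other.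

**Step 1: the bookkeeping.** This step fixes what Alice remembers and what she maintains. For each component she keeps sets $\alpha,\beta$ of colors, initially empty, of size at most $2$. Every color put into $\alpha$ appears on some $A_i$, so by properness it never appears on $O$ or on any $B_j$. Every color put into $\beta$ appears on some $B_j$, so it never appears on $O$ or on any $A_i$. In particular $\alpha\cap\beta=\emptyset$.

A color is *fresh* for a component if it does not appear in it. A fresh color is legal on every uncolored vertex of the component. A component is *stable* if

- $O$ is colored,
- $|\alpha|=2$ or all $A_i$ are colored, and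
- $|\beta|=2$ or all $B_j$ are colored.

Otherwise it is *unstable*. Since $\alpha,\beta$ never shrink, a stable component stays stable. The invariant, to hold after each move of Alice in every component, is:

1. $O$ is colored or the whole component is uncolored;
2. no uncolored $A_i$ has a neighbor $C_{ij}$ colored from $\alpha$;
3. no uncolored $B_j$ has a neighbor $C_{ij}$ colored from $\beta$.

**Step 2: Alice's moves.** This step states the strategy. An *establishing step*, in an unstable component with $O$ colored, is the following: if $|\alpha|<2$ and some $A_i$ is uncolored, color one such $A_i$ with a fresh color and add that color to $\alpha$. Otherwise $|\beta|<2$ and some $B_j$ is uncolored, by instability; color one such $B_j$ with a fresh color and add that color to $\beta$.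

A *free move* is the following. If some component is wholly uncolored, color its $O$ with any color. Otherwise take any component with an uncolored vertex; its $O$ is colored. If it is unstable, make an establishing step. If it is stable, color an uncolored $A_i$ with a color of $\alpha$, or, if all $A_i$ are colored, an uncolored $B_j$ with a color of $\beta$, or, if all $A_i$ and $B_j$ are colored, some $C_{ij}$ with any legal color.

Alice opens with a free move. When Bob has just moved in component $D$, she uses the first of these rules that applies.

- *Rule 0.* If $O$ in $D$ is uncolored, she colors $O$ with a fresh color.
- *Rule 1.* If Bob gave $C_{ij}$ a color of $\alpha$ while $A_i$ is uncolored, she colors $A_i$: with the other color of $\alpha$ if $|\alpha|=2$, and with a fresh color, which she adds to $\alpha$, if $|\alpha|=1$. Symmetrically for $\beta$ and $B_j$.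
- *Rule 2.* If $D$ is unstable, she makes an establishing step in $D$.
- *Rule 3.* Otherwise she makes a free move.

The two halves of Rule 1 never apply together, because $\alpha\cap\beta=\emptyset$.

**Step 3: the moves are legal and keep the invariant, if fresh colors exist when required.** We check each move.

Rule 0: by part 1 of the invariant, $D$ was wholly uncolored before Bob's move, so $\alpha=\beta=\emptyset$ and parts 2 and 3 hold trivially after $O$ is colored.

Rule 1 with $|\alpha|=2$: the other color of $\alpha$ is on no $C$-neighbor of $A_i$, since before Bob's move none of these had a color of $\alpha$ and Bob added only one vertex. It is never on $O$ or on a $B_j$. So it is legal. Rule 1 with $|\alpha|=1$: a fresh color is legal, and it appears on no $C_{ij}$, so adding it to $\alpha$ violates nothing. In both cases the only violation that Bob's move created was at $A_i$, which is now colored. The case of $\beta$ is symmetric.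

Rule 2: Rules 0 and 1 did not apply, so $O$ is colored and Bob's move violated nothing. The fresh color used appears on no $C_{ij}$, so the invariant is preserved.

Rule 3: again Bob's move violated nothing, so the invariant holds when Alice makes her free move. In particular every component that is not wholly uncolored has its $O$ colored, as the free move requires. Coloring $O$ in a wholly uncolored component is harmless, as in Rule 0. An establishing step is harmless, as in Rule 2. In a stable component with an uncolored $A_i$ we have $|\alpha|=2$, and by part 2 of the invariant every color of $\alpha$ is legal on $A_i$; the same holds for $B_j$ and $\beta$. Coloring an $A_i$ or a $B_j$ puts no color on any $C_{ij}$ and adds nothing to $\alpha,\beta$. A $C_{ij}$ has three neighbors, so it has a legal color; it is colored only when all $A_i,B_j$ of its component are colored, so parts 2 and 3 hold there. The same reasoning covers the opening move.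

**Step 4: an unstable component carries at most 9 colors.** This shows that a fresh color exists whenever one is required, since Alice needs fresh colors only in unstable components. Consider a component at a moment when it is unstable; then it has been unstable at all earlier moments too.

Alice's moves in it so far that may have introduced a color are her coloring of $O$ (if she did it) and the moves enlarging $\alpha$ or $\beta$. There were at most four. Indeed there can be at most $1+2+2=5$, and five would mean that $O$ is colored and $|\alpha|=|\beta|=2$, which is stability. Her only other moves there were Rule 1 moves with $|\alpha|=2$ or $|\beta|=2$, and these reuse colors.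

Now consider a move of Bob that introduced a color new to the component. The component was unstable after it, and Rule 1 did not apply, since it concerns colors already present. So Alice answered by Rule 0 or Rule 2, that is, by one of her at most four moves counted above, unless Bob's move is the last one and is not yet answered. Hence Bob introduced at most $4+1=5$ colors, and the component carries at most $4+5=9$ of the 10 colors.

**Step 5: no uncolored vertex ever sees all ten colors.** This finishes the proof, because Alice then never lacks a move and all vertices get colored. In an unstable component a fresh color is seen by no vertex. In a stable component $O$ is colored and each $C_{ij}$ has only three neighbors. If $A_i$ is uncolored there, then $|\alpha|=2$. After a move of Alice no neighbor of $A_i$ has a color of $\alpha$, and one move of Bob puts at most one color of $\alpha$ on neighbors of $A_i$; so at any time some color of $\alpha$ is not seen by $A_i$. The same argument works for $B_j$ and $\beta$. Hence $\chi_g(G_1\boxtimes G_2)\le10$, and Theorem 2 is proved. $\blacksquare$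

## A radius-two tree with $\mathrm{col}_g=3$

The strategy above relies on one vertex $O$ per component that Alice can take care of at once. The tree $T_M$ is the natural next case: its product with itself has many vertices $(x_i,x_j)$. First we check that $T_M$ is still easy for the marking game.

**Lemma 2.** $\mathrm{col}_g(T_M)\le3$ for all $M\ge2$.

*Proof.* Alice first marks $r$ (score $0$). She maintains, after each of her moves: *$r$ is marked, and no unmarked $x_i$ has a marked child.*

- If Bob marks $y_{i,l}$ with $x_i$ unmarked, this vertex scores $0$. Alice marks $x_i$, whose marked neighbors are exactly $r$ and $y_{i,l}$; it scores $2$.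
- Otherwise Bob marks some $x_i$, which scores $1$ (only $r$ is marked around it), or some $y_{i,l}$ with $x_i$ marked, which scores $1$. The invariant still holds. Alice marks an unmarked $x_{i'}$ (score $1$) or, if none exists, any unmarked $y$ (score $1$).

All scores are at most $2$. $\square$

In fact $\mathrm{col}_g(T_M)=3$, by Theorem 2, since $T_M$ is connected and contains the path $y_{1,1}\,x_1\,r\,x_2$, so it is not a star.

## Rows and columns of $T_M\boxtimes T_M$

Fix $k\ge1$, a set $S$ of $k$ colors, and $M\ge(12k+6)^k+1$. Let $H=T_M\boxtimes T_M$. We shall show that Bob wins on $H$ with color set $S$. This gives $\chi_g(H)>k$: for $1\le k'\le k$ we have $M\ge(12k'+6)^{k'}+1$, so Bob also wins with $k'$ colors. We need not ask whether extra colors always help Alice. Note that $M\ge2k$.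

*Row $j$* is the set of vertices of $H$ whose second coordinate lies in $\{x_j,y_{j,1},\dots,y_{j,M}\}$. *Column $i$* is the set of vertices whose first coordinate lies in $\{x_i,y_{i,1},\dots,y_{i,M}\}$. Every vertex lies in at most one row and at most one column. A move *touches* the row and the column, if any, of the vertex it colors. Put
$$R_j=\{(r,y_{j,l}):1\le l\le M\},\qquad R_j^+=R_j\cup\{(r,x_j)\},$$
$$C_i=\{(y_{i,l},r):1\le l\le M\},\qquad C_i^+=C_i\cup\{(x_i,r)\}.$$
A vertex of $R_j$ lies in row $j$ and in no column; a vertex of $C_i$ lies in column $i$ and in no row. In $T_M$ we have $N[r]=\{r,x_1,\dots,x_M\}$, $N[x_i]=\{x_i,r,y_{i,1},\dots,y_{i,M}\}$ and $N[y_{i,l}]=\{y_{i,l},x_i\}$. So (1) gives two facts.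

**Fact 1.** $(x_i,x_j)$ is adjacent to every vertex of $R_j^+\cup C_i^+$.

**Fact 2.** The neighbors of $(r,y_{j,l})$ are exactly $(r,x_j)$, the vertices $(x_i,x_j)$ and the vertices $(x_i,y_{j,l})$, for $1\le i\le M$. Symmetrically for $(y_{i,l},r)$.

Bob will attack the vertices $(x_i,x_j)$. At any time let
$$K_j=\text{colors on }R_j^+,\qquad E_j=\text{colors on }\{(x_i,x_j):1\le i\le M\},$$
$$K'_i=\text{colors on }C_i^+,\qquad E'_i=\text{colors on }\{(x_i,x_j):1\le j\le M\}.$$
Fact 1 says that $(x_i,x_j)$ sees all colors of $K_j\cup K'_i$. So *Bob wins as soon as $K_j\cup K'_i=S$ for some $i,j$*: the vertex $(x_i,x_j)$ sees every color, and by properness it is uncolored.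

By Fact 1 and properness,
$$K_j\cap E_j=\emptyset,\qquad K'_i\cap E'_i=\emptyset.\tag{2}$$
The pair $(K_j,E_j)$ changes only through moves touching row $j$, and each such move adds at most one color in total, to $K_j$ or to $E_j$, because $R_j^+$ and $\{(x_i,x_j):1\le i\le M\}$ are disjoint. The same holds for columns.

**Fact 3.** If row $j$ has at most $2k-1$ colored vertices and $c\notin K_j\cup E_j$, then Bob can legally color some vertex of $R_j$ with $c$. Symmetrically for columns.

*Proof.* Since $M\ge2k$, there is an $l$ such that no vertex with second coordinate $y_{j,l}$ is colored. Then $(r,y_{j,l})$ is uncolored, and by Fact 2 its colored neighbors lie in $\{(r,x_j)\}\cup\{(x_i,x_j):1\le i\le M\}$. Their colors lie in $K_j\cup E_j$, so $c$ is legal. $\square$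

## Blocked colors and debts

*Rows alone are not enough.* A sensible first plan for Bob is to collect all of $S$ in a single $K_j$. Alice has a short answer when $k\ge2$. Let her open by giving $(x_1,x_1)$ a color, and suppose that Bob enters new rows one at a time. When he first colors a vertex of some $R_j$, $j\ge2$, say with color $p$, Alice colors $(x_1,x_j)$ with some $p'\ne p$. This is legal: all colored vertices lie in the sets $R_l$ or are of the form $(x_1,x_l)$, and the only ones adjacent to $(x_1,x_j)$ lie in $R_j$, where only $p$ occurs. Now $p'\in E_j$, and by (2) the color $p'$ can never enter $K_j$. One move of Alice has blocked one color in that row for the rest of the game.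

*A blocked color can come from the other side.* Bob does not need $p'$ in $K_j$; it is enough to have it in $K'_i$. Consider $S=\{1,2\}$. (With two colors Bob also wins for the simple reason that $H$ contains a $K_4$; the point is the mechanism.) Suppose that Bob puts $1$ into many rows and Alice answers in each with $2$ on $(x_1,x_j)$. These rows have $K_j=\{1\}$, $E_j=\{2\}$. Bob now puts $2$ on a vertex of $C_i$ for some untouched column $i\neq1$. Then every $(x_i,x_j)$ in the prepared rows sees $1$ from its row and $2$ from its column, and Bob has won. Alice's blocks told Bob which color to play in the columns.

*The deadlock to be avoided.* Suppose that $S$ has at least three colors and that, in the prepared position, Bob plays $3$ on a vertex of $C_i$, $i\ne1$, instead of $2$. Alice answers with $2$ on some $(x_i,x_j)$. This is legal: its colored neighbors are in $R_j$, where only $1$ occurs, and in $C_i$, where only $3$ occurs. Now $2\in E_j\cap E'_i$ for all prepared rows $j$. By (2) the color $2$ can enter neither $K_j$ nor $K'_i$, so $K_j\cup K'_i=S$ is impossible for this column and these rows. If Bob does this in many columns, all of them may be spoiled.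

So a color in $E$ that is not yet in $K'$ is a *debt*: the columns must supply it. Likewise a color in $E'$ that is not yet in $K$ must be supplied by the rows. Bob will allow at most one debt at a time and always pay it before doing anything else. He plays in very many rows, or columns, at once, so that Alice can reply on average only once in each; then he keeps, by the pigeonhole principle, a large family of rows in which her replies had the same effect. One reply creates at most one new debt.

## Bob's strategy by stages

Put $\lambda=12k+6$. Bob plays in *stages*. At the start of each stage it is his turn, and he has a *row pool* $\mathcal R$ and a *column pool* $\mathcal C$. After $s$ completed stages: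

1. all $j\in\mathcal R$ have the same pair $(K_j,E_j)=(K,E)$, and all $i\in\mathcal C$ have the same pair $(K'_i,E'_i)=(K',E')$;
2. every pool row and every pool column contains at most $2s$ colored vertices;
3. $|\mathcal R|,|\mathcal C|\ge\lambda^{k-s}$;
4. the total debt is at most one:
$$|E\setminus K'|+|E'\setminus K|\le1;\tag{3}$$
5. $|K\cup K'|\ge s$.

Condition (3) excludes the deadlock: by (2), a color of $E\cap E'$ would lie in neither $K$ nor $K'$ and would be counted twice.

**Step 1: the start.** We check the conditions for $s=0$. After Alice's first move, let the pools be all untouched rows and all untouched columns. There are at least $M-1\ge\lambda^k$ of each, they contain no colored vertex, and $K=E=K'=E'=\emptyset$.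

**Step 2: choosing the color and the side.** This step pays a debt if there is one. Suppose that $s$ stages are completed and $K\cup K'\ne S$; then $s<k$ by condition 5. By (3), exactly one of the following cases occurs.

- *Case 1: $E\setminus K'=\{e\}$ and $E'\subseteq K$.* Since $e\in E$, (2) gives $e\notin K$, hence $e\notin E'$. Also $e\notin K'$. So $e\notin K\cup K'\cup E'$. Bob plays a column stage with color $c=e$.
- *Case 2: $E'\setminus K=\{e'\}$ and $E\subseteq K'$.* Symmetrically, $e'\notin K'$ by (2), hence $e'\notin E$, and $e'\notin K$. So $e'\notin K\cup K'\cup E$. Bob plays a row stage with color $c=e'$.
- *Case 3: $E\subseteq K'$ and $E'\subseteq K$.* Bob picks any $c\in S\setminus(K\cup K')$. Since $E\subseteq K'$, also $c\notin E$. Bob plays a row stage with color $c$.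

In a row stage we therefore always have
$$c\notin K\cup K'\cup E,\qquad E\subseteq K',\qquad E'\subseteq K\cup\{c\}.\tag{4}$$
In a column stage we have the same with primed and unprimed letters interchanged: $c\notin K\cup K'\cup E'$, $E'\subseteq K$ and $E\subseteq K'\cup\{c\}$.

**Step 3: the moves of a row stage.** This step puts $c$ into many rows at once. Let $L=\lambda^{k-s}$. Since $s<k$ and $\lambda$ is even, $L$ is even; let $t=L/2$. Bob makes $t$ moves, each followed by a move of Alice. On each move he picks a row $j\in\mathcal R$ *not yet touched in this stage* and colors a vertex of $R_j$ with $c$.

Such a row exists: before Bob's $m$-th move of the stage, $m\le t$, at most $2(m-1)\le2t-2<L\le|\mathcal R|$ rows have been touched during the stage. The move is legal by Fact 3: row $j$ still has the pair $(K,E)$, $c\notin K\cup E$ by (4), and row $j$ has at most $2s\le2k-2$ colored vertices.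

The game cannot have ended in Alice's favor: after Bob's move row $j$ has at most $2k-1\le M-1$ colored vertices, so it has uncolored ones. If Alice has no legal move, then every uncolored vertex sees all colors, and Bob has won. If at any moment some uncolored vertex sees all colors, Bob has also won. So we may assume that play continues through the stage.

**Step 4: the new row pool.** This step makes the rows uniform again. Consider the $t$ distinct rows in which Bob played during the stage. Alice made $t$ moves, each touching at most one row, so at most $t/2$ of these rows were touched at least twice by Alice. Hence at least $t/2$ of them were touched at most once by her during the stage, and then after Bob's move there, since Bob only entered untouched rows. In each such row the new pair is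
$$(K\cup\{c\}\cup Y,\;E\cup Z)\qquad\text{with }|Y|+|Z|\le1.$$
There are at most $2k+1$ possibilities for $(Y,Z)$: both empty, or one color in $Y$, or one color in $Z$. By the pigeonhole principle, at least
$$\frac{t}{2(2k+1)}=\frac{L}{8k+4}\ge\frac{L}{12k+6}=\lambda^{k-s-1}$$
of these rows have the same $(Y,Z)$, and hence the same new pair $(K^*,E^*)$. They form the new row pool. Each gained at most two colored vertices, one from Bob and at most one from Alice, so it has at most $2(s+1)$.

**Step 5: the new column pool.** This step shows that the columns have not been spoiled meanwhile. Bob's moves in a row stage touch no column, and Alice's $t$ moves touch at most $t=L/2$ columns. Keep the columns of $\mathcal C$ not touched during the stage: at least $L-L/2=L/2\ge\lambda^{k-s-1}$ of them, with unchanged pair $(K',E')$ and unchanged number of colored vertices. Note that a move of Alice on some $(x_i,x_j)$ touches both a row and a column; it has been counted in both places.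

**Step 6: the conditions hold for $s+1$.** Conditions 1, 2 and 3 were verified in Steps 4 and 5. For condition 5, $K^*\supseteq K\cup\{c\}$ and $c\notin K\cup K'$, so $|K^*\cup K'|\ge|K\cup K'|+1\ge s+1$. For the debt, (4) gives
$$E'\subseteq K\cup\{c\}\subseteq K^*,\qquad E^*\setminus K'\subseteq(E\setminus K')\cup Z=Z,$$
so $|E^*\setminus K'|+|E'\setminus K^*|\le|Z|\le1$, which is (3). The old debt, if there was one, has been paid, and Alice's replies created at most one new one.

**Step 7: column stages.** This step covers Case 1. Interchanging the two coordinates of $H$ interchanges rows with columns and primed with unprimed sets, and Facts 1–3, (2), (3) and the conditions on the pools are symmetric under this. Steps 3–6 used only these and (4), whose interchanged form was established for Case 1 in Step 2. Explicitly, the new column pair is $(K'\cup\{c\}\cup Y,\,E'\cup Z)$, the new set $K'^*$ satisfies $E\subseteq K'\cup\{c\}\subseteq K'^*$, and $(E'\cup Z)\setminus K\subseteq Z$ because $E'\subseteq K$.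

**Step 8: the end.** This step produces the vertex that defeats Alice. By condition 5, after at most $k$ stages $K\cup K'=S$. The pools have at least $\lambda^{0}=1$ element each. Take $j\in\mathcal R$ and $i\in\mathcal C$. By Fact 1 the vertex $(x_i,x_j)$ sees all colors of $K_j\cup K'_i=K\cup K'=S$. By properness it is uncolored. Bob has won, and therefore $\chi_g(T_M\boxtimes T_M)>k$.

Together with Lemma 2 this shows that for every $c\ge3$ the graphs $G_1=G_2=T_M$ satisfy $\mathrm{col}_g\le3\le c$ while $\chi_g(T_M\boxtimes T_M)$ exceeds any given $k$ once $M$ is large. No constant $C(c)$ exists.

## The growth rate $\log n/\log\log n$

It remains to turn the condition $M\ge(12k+6)^k+1$ into a bound in terms of $n=|V(T_M)|=1+M+M^2$. For $M\ge19$ let $k\ge1$ be maximal with $(12k+6)^k+1\le M$; then $\chi_g(T_M\boxtimes T_M)>k$. By maximality $(12k+18)^{k+1}+1>M$, so $(12k+18)^{k+1}\ge M$ and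
$$(k+1)\log(12k+18)\ge\log M.$$
Since $k\ge1$, we have $k+1\le2k$ and $12k+18\le30k$. Also $18^k\le(12k+6)^k<M$ gives $k\le\log M$. Hence
$$2k\log(30\log M)\ge\log M.$$
Finally $M<n\le3M^2$, so $\log M\ge\frac12(\log n-\log3)$ and $\log M\le\log n$, and therefore
$$k\ge\frac{\log n-\log3}{4\log(30\log n)}=\Omega\!\left(\frac{\log n}{\log\log n}\right).$$
This completes the proof of Theorem 1. $\blacksquare$
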